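\title{Local cohomology of Cohen--Macaulay ideals: injective dimension versus dimension of the support}

\begin{abstract}
Let $R$ be a regular local ring containing a field and let $I$ be an ideal such that $R/I$ is Cohen--Macaulay. Hellus asked whether the injective dimension of every nonzero local cohomology module $\operatorname{H}^i_I(R)$ equals the dimension of its support. This holds in positive characteristic. We show that it fails in every regular local ring of dimension at least $7$ containing $\mathbb Q$; the counterexamples are degenerations of the ideal of $2\times2$ minors of a generic $2\times 3$ matrix. We also show that in characteristic zero the two numbers differ by at most one for every proper ideal, that they agree when $I$ is Cohen--Macaulay and $i=\operatorname{ht}I$, and that the bound $7$ is optimal for rings essentially of finite type over a field.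
\end{abstract}

\section{Introduction}

Let $(R,\mathfrak m,k)$ be a commutative noetherian regular local ring containing a field, and let $n=\dim R$. An ideal $I$ of $R$ is called \emph{Cohen--Macaulay} if $R/I$ is a Cohen--Macaulay ring; in particular $I$ is proper. For an $R$-module $M$ we write $\operatorname{id}_RM$ for its injective dimension and $\dim_RM$ for the Krull dimension of its support $\operatorname{Supp}_RM=\{\mathfrak p : M_{\mathfrak p}\neq0\}$. We write $\operatorname{H}^i_I(R)$ for the $i$-th local cohomology module of $R$ with support in $I$, and $E_R(R/\mathfrak q)$ for the injective hull of $R/\mathfrak q$.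

The number $\dim_RM$ measures the size of the set on which $M$ lives, and $\operatorname{id}_RM$ measures how far $M$ is from being injective. For general modules the two are unrelated: the residue field $k$ has dimension $0$ and injective dimension $n$, while the fraction field of $R$ has dimension $n$ and injective dimension $0$. For local cohomology modules they are close. The module $\operatorname{H}^n_{\mathfrak m}(R)$ is $E_R(k)$, and both numbers are $0$. If $P$ is generated by $c$ elements of a regular system of parameters, then both numbers for $\operatorname{H}^c_P(R)$ are $n-c$ (Proposition~\ref{prop:W}). If $\operatorname{char}R=p>0$ and $I$ is Cohen--Macaulay, a result of Peskine and Szpiro states that $\operatorname{H}^i_I(R)=0$ for all $i\ne\operatorname{ht}I$ and that the two numbers agree. In characteristic zero Lyubeznik \cite{Lyu} proved that $\operatorname{id}_R\operatorname{H}^i_I(R)\le\dim_R\operatorname{H}^i_I(R)$ for every ideal $I$. This leads to the following question of Hellus; see \cite{Asg}.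

\begin{quote}
\textbf{Question.} Let $I$ be Cohen--Macaulay. Is $\operatorname{id}_R\operatorname{H}^i_I(R)=\dim_R\operatorname{H}^i_I(R)$ for every $i$ with $\operatorname{H}^i_I(R)\neq0$?
\end{quote}

In characteristic zero a Cohen--Macaulay ideal can have local cohomology above its height. The ideal of $2\times2$ minors of a generic $2\times3$ matrix has height $2$, and its third local cohomology module is nonzero. After localization at the origin this module is a direct sum of copies of the injective hull of the residue field (Proposition~\ref{prop:generic}), so again both numbers are $0$. All of this suggests a positive answer. The answer is negative.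

\begin{theorem}\label{thm:A}
Let $R$ be any regular local ring containing a field of characteristic $0$, and let $n=\dim R$. Let $i\ge3$ and $e\ge1$ be integers with $n=e+i+3$. Then there is a Cohen--Macaulay ideal $I$ with $\operatorname{ht}I=i-1$, $\operatorname{H}^i_I(R)\neq0$, and
\[
\dim_R\operatorname{H}^i_I(R)=e,\qquad \operatorname{id}_R\operatorname{H}^i_I(R)=e-1 .
\]
\end{theorem}

Taking $i=3$ and $e=n-6$, we see that the equality fails in every regular local ring $R\supseteq\mathbb Q$ of dimension $n\ge7$. The simplest example is $R=k[[t,x_1,\dots,x_6]]$ with $\operatorname{char}k=0$ and $I$ the ideal of $2\times2$ minors of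
\begin{equation}\label{eq:phi}
\varphi=\begin{pmatrix}x_1&x_2&t\,x_3\\ t\,x_4&x_1+t\,x_5&x_2+t\,x_6\end{pmatrix}.
\end{equation}
This ideal is Cohen--Macaulay of height $2$, and $\operatorname{H}^3_I(R)$ is a nonzero direct sum of copies of $E_R(R/P)$ for $P=(x_1,\dots,x_6)$. It has injective dimension $0$ and dimension $1$.

The failure is as small as it can be, and it does not occur in the degree that survives in positive characteristic.

\begin{theorem}\label{thm:B}
Let $R$ be a regular local ring containing a field of characteristic $0$, let $I$ be a proper ideal, let $M=\operatorname{H}^i_I(R)\neq0$ and $e=\dim_RM$.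
\begin{enumerate}
\item[(1)] $e-1\le\operatorname{id}_RM\le e$; moreover $\operatorname{id}_RM=e$ if and only if $\operatorname{H}^e_{\mathfrak m}(M)\neq0$.
\item[(2)] If $I$ is Cohen--Macaulay and $i=\operatorname{ht}I$, then $\operatorname{id}_RM=\dim_RM=\dim R/I$.
\end{enumerate}
\end{theorem}

By Theorem~\ref{thm:A}, the lower bound $e-1$ is attained by Cohen--Macaulay ideals for every $e\ge1$. The numerical conditions in Theorem~\ref{thm:A} are sharp in the following sense.

\begin{theorem}\label{thm:C}
Let $R$ be regular local, essentially of finite type over a field of characteristic $0$, and let $n=\dim R$. Let $I$ be Cohen--Macaulay, $M=\operatorname{H}^i_I(R)\neq0$, and suppose that $\operatorname{id}_RM\neq e:=\dim_RM$. Then $e\ge1$, $i\ge3$ and $n\ge e+i+3$. In particular $n\ge7$, and $7$ is optimal.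
\end{theorem}

Section~\ref{sec:W} describes the module that produces the gap and realizes it as a local cohomology module in dimension $3$, for an ideal that is not Cohen--Macaulay. Sections~\ref{sec:generic} and~\ref{sec:A} transfer this module to a Cohen--Macaulay ideal through the generic $2\times3$ matrix. Theorems~\ref{thm:B} and~\ref{thm:C} are proved in Sections~\ref{sec:B} and~\ref{sec:C}.

\section{Background}\label{sec:background}

In this section $A$ is a commutative noetherian ring, $\mathfrak a$ is an ideal and $M$ is an arbitrary $A$-module. We write $V(\mathfrak a)$ for the set of primes containing $\mathfrak a$, and $M^{(\Lambda)}$ for a direct sum of copies of $M$ indexed by a set $\Lambda$. If $\mathfrak p\subseteq\mathfrak q$, then $M_{\mathfrak p}$ is a localization of $M_{\mathfrak q}$. Hence $\operatorname{Supp}M$ is closed under specialization, and $\dim M=\sup\{\dim A/\mathfrak p:\mathfrak p\in\operatorname{Supp}M\}$.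

\subsection*{Local cohomology}
The functors $\operatorname{H}^j_{\mathfrak a}$ are the right derived functors of $\Gamma_{\mathfrak a}(M)=\{v\in M:\mathfrak a^rv=0\text{ for some }r\}$. They depend only on the radical of $\mathfrak a$, and their values are \emph{$\mathfrak a$-torsion}: every element is killed by a power of $\mathfrak a$. If $\mathfrak a=(f_1,\dots,f_r)$, then $\operatorname{H}^j_{\mathfrak a}(M)$ is the cohomology of the \v{C}ech complex
\[
0\to M\to\bigoplus_a M_{f_a}\to\bigoplus_{a<b}M_{f_af_b}\to\cdots\to M_{f_1\cdots f_r}\to0,
\]
which is the tensor product of $M$ with the complexes $A\to A_{f_a}$. We use the following facts.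
\begin{enumerate}
\item[(L1)] $\operatorname{H}^j_{(f_1,\dots,f_r)}(M)=0$ for $j>r$. Local cohomology commutes with direct limits and with flat base change: $\operatorname{H}^j_{\mathfrak a}(M)\otimes_AA'\cong \operatorname{H}^j_{\mathfrak aA'}(M\otimes_AA')$ for $A\to A'$ flat.
\item[(L2)] The top cohomology $\operatorname{H}^r_{(f_1,\dots,f_r)}(A)$ is the cokernel of the last \v{C}ech map. Tensor products are right exact, so $\operatorname{H}^r_{(f)}(A)\otimes_AA'\cong\operatorname{H}^r_{(f)A'}(A')$ for \emph{every} homomorphism $A\to A'$ of noetherian rings, and $\operatorname{H}^{r+s}_{(f,g)}(A)\cong\operatorname{H}^r_{(f)}(A)\otimes_A\operatorname{H}^s_{(g)}(A)$ for sequences $f,g$ of lengths $r,s$.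
\item[(L3)] For $t\in A$ there is an exact sequence
\[
\operatorname{H}^j_{\mathfrak a+(t)}(M)\to\operatorname{H}^j_{\mathfrak a}(M)\to\operatorname{H}^j_{\mathfrak a}(M)_t\to\operatorname{H}^{j+1}_{\mathfrak a+(t)}(M).
\]
\item[(L4)] (Grothendieck) $\operatorname{H}^j_{\mathfrak a}(M)=0$ for $j>\dim M$. By (L1) this holds also when $M$ is not finitely generated. If $(A,\mathfrak m_A)$ is local of dimension $d$, then $\operatorname{H}^d_{\mathfrak m_A}(A)\ne0$.
\item[(L5)] If $\mathfrak a$ is proper, the least $j$ with $\operatorname{H}^j_{\mathfrak a}(A)\neq0$ is $\operatorname{grade}\mathfrak a$, which is $\operatorname{ht}\mathfrak a$ when $A$ is regular local.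
\item[(L6)] (Hartshorne--Lichtenbaum, regular case) If $A$ is regular local of dimension $d$ and $\dim A/\mathfrak a>0$, then $\operatorname{H}^d_{\mathfrak a}(A)=0$.
\item[(L7)] If $\mathfrak a\subseteq\mathfrak b$, there is a first-quadrant spectral sequence $E_2^{a,b}=\operatorname{H}^a_{\mathfrak b}(\operatorname{H}^b_{\mathfrak a}(M))\Rightarrow\operatorname{H}^{a+b}_{\mathfrak b}(M)$.
\end{enumerate}

\subsection*{Injective modules}
Over $A$, direct sums of injective modules are injective, and every injective module is a direct sum of modules $E_A(A/\mathfrak q)$ with $\mathfrak q$ prime.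
\begin{enumerate}
\item[(I1)] $E_A(A/\mathfrak q)$ is $\mathfrak q$-torsion, and elements outside $\mathfrak q$ act bijectively on it. Hence $\Gamma_{\mathfrak a}$ fixes it if $\mathfrak a\subseteq\mathfrak q$ and kills it otherwise. Localization at a multiplicative set $U$ fixes it if $U\cap\mathfrak q=\emptyset$ (it is then also the injective hull of $U^{-1}(A/\mathfrak q)$ over $U^{-1}A$) and kills it otherwise.
\item[(I2)] In a minimal injective resolution of $M$, the number of copies of $E_A(A/\mathfrak q)$ in degree $j$ is the \emph{Bass number} $\mu^j(\mathfrak q,M)=\dim_{\kappa(\mathfrak q)}\operatorname{Ext}^j_{A_{\mathfrak q}}(\kappa(\mathfrak q),M_{\mathfrak q})$, where $\kappa(\mathfrak q)$ is the residue field of $A_{\mathfrak q}$. Thus $\operatorname{id}_AM=\sup\{j:\mu^j(\mathfrak q,M)\ne0\text{ for some }\mathfrak q\}$.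
\item[(I3)] If $A$ is Gorenstein, for instance regular, then the minimal injective resolution of $A$ has $j$-th term $\bigoplus_{\operatorname{ht}\mathfrak q=j}E_A(A/\mathfrak q)$. By (I1), $\operatorname{H}^{\operatorname{ht}\mathfrak q}_{\mathfrak qA_{\mathfrak q}}(A_{\mathfrak q})\cong E_A(A/\mathfrak q)$.
\item[(I4)] If $\operatorname{H}^j_{\mathfrak qA_{\mathfrak q}}(M_{\mathfrak q})\neq0$, then $\operatorname{id}_AM\ge j$, because injective resolutions localize.
\end{enumerate}

\subsection*{Dimension}
\begin{enumerate}
\item[(D1)] If $A$ is regular local, then $\operatorname{ht}\mathfrak a+\dim A/\mathfrak a=\dim A$ for every proper ideal $\mathfrak a$. Applied to $A_{\mathfrak q}$, this gives $\dim A_{\mathfrak q}/\mathfrak pA_{\mathfrak q}=\operatorname{ht}\mathfrak q-\operatorname{ht}\mathfrak p$ for primes $\mathfrak p\subseteq\mathfrak q$.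
\item[(D2)] If $A$ is regular local and $\mathfrak a$ is a Cohen--Macaulay ideal of height $h$, then all minimal primes of $\mathfrak a$ have height $h$, and $A_{\mathfrak q}/\mathfrak aA_{\mathfrak q}$ is Cohen--Macaulay of dimension $\operatorname{ht}\mathfrak q-h$ for every prime $\mathfrak q\supseteq\mathfrak a$.
\item[(D3)] If $A\to A'$ is a flat map of noetherian rings, going-down holds. For a prime $\mathcal Q$ of $A'$ with contraction $\mathfrak q$, the map $A_{\mathfrak q}\to A'_{\mathcal Q}$ is faithfully flat and $\operatorname{ht}\mathcal Q=\operatorname{ht}\mathfrak q+\dim A'_{\mathcal Q}/\mathfrak qA'_{\mathcal Q}$.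
\end{enumerate}

\section{Inverting a parameter}\label{sec:W}

The gap is already visible over $R=k[[t]]$. The fraction field $R_t$ is injective, and its support is all of $\operatorname{Spec}R$, of dimension $1$. Inverting $t$ removes $E_R(k)$ from the injective resolution $0\to R\to R_t\to E_R(k)\to0$, but it cannot remove $\mathfrak m$ from the support, which is closed under specialization. The next example realizes this mechanism in local cohomology.

\begin{example}\label{ex:small}
Let $R=k[[t,x_1,x_2]]$ with $k$ any field, $P=(x_1,x_2)$ and $\mathfrak a=(tx_1,tx_2)$. The \v{C}ech complexes give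
\[
\operatorname{H}^2_{\mathfrak a}(R)=\operatorname{coker}\bigl(R_{tx_1}\oplus R_{tx_2}\to R_{tx_1x_2}\bigr)=\operatorname{coker}\bigl(R_{x_1}\oplus R_{x_2}\to R_{x_1x_2}\bigr)_t=\operatorname{H}^2_P(R)_t .
\]
Call this module $W$. An element $r\notin P$ has the form $t^mv+\pi$ with $v$ a unit of $k[[t]]$ and $\pi\in P$. On $W$ the element $t^mv$ acts bijectively and $\pi$ acts locally nilpotently, so $r$ has an inverse given by a geometric series that is finite on each element. Hence $W=W_P=\operatorname{H}^2_{PR_P}(R_P)\cong E_R(R/P)$ by (I3). This module is injective, and its support is $V(P)=\{P,\mathfrak m\}$. So $\operatorname{id}_R\operatorname{H}^2_{\mathfrak a}(R)=0$ and $\dim_R\operatorname{H}^2_{\mathfrak a}(R)=1$. The ideal $\mathfrak a=(t)\cap(x_1,x_2)$ has minimal primes of heights $1$ and $2$, so it is not Cohen--Macaulay by (D2).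
\end{example}

We now treat the module $W$ in any dimension. No assumption on the characteristic is needed.

\begin{proposition}\label{prop:W}
Let $R$ be a regular local ring of dimension $n=c+e$ with $c\ge0$, $e\ge1$, let $t,y_1,\dots,y_{e-1},x_1,\dots,x_c$ be a regular system of parameters, and put $P=(x_1,\dots,x_c)$ and $W=\operatorname{H}^c_P(R)_t$. Then $\operatorname{id}_R\operatorname{H}^c_P(R)=\dim_R\operatorname{H}^c_P(R)=e$, while for every nonempty set $\Lambda$
\[
\dim_RW^{(\Lambda)}=e,\qquad\operatorname{id}_RW^{(\Lambda)}=e-1 .
\]
If $e=1$, then $W\cong E_R(R/P)$.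
\end{proposition}

\begin{proof}
The modules $\operatorname{H}^c_P(R)$ and $W$ are $P$-torsion. Since $t\notin P$, both localize at the prime $P$ to $\operatorname{H}^c_{PR_P}(R_P)\neq0$. So both have support $V(P)$, of dimension $\dim R/P=e$.

Apply $\Gamma_P$ to the resolution in (I3). By (I1), the term of degree $c+j$ becomes the sum of the $E_R(R/\mathfrak q)$ over $\mathfrak q\supseteq P$ of height $c+j$, and the terms of degree below $c$ vanish. The cohomology is $\operatorname{H}^\bullet_P(R)$, which is concentrated in degree $c$ by (L1) and (L5). We obtain an injective resolution of $\operatorname{H}^c_P(R)$ of length $e$ that ends in $E_R(k)$. The functor $\Gamma_{\mathfrak m}$ kills every other summand, so $\operatorname{H}^e_{\mathfrak m}(\operatorname{H}^c_P(R))=E_R(k)$, and $\operatorname{id}_R\operatorname{H}^c_P(R)=e$ by (I4).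

Now invert $t$. By (I1) this gives an injective resolution of the $R$-module $W$ with $j$-th term
\begin{equation}\label{eq:resW}
\bigoplus_{\mathfrak q\supseteq P,\ t\notin\mathfrak q,\ \operatorname{ht}\mathfrak q=c+j}E_R(R/\mathfrak q).
\end{equation}
The only prime of height $n=c+e$ is $\mathfrak m$, which contains $t$. So the terms with $j\ge e$ vanish and $\operatorname{id}_RW\le e-1$. If $e=1$, only the term $E_R(R/P)$ in degree $0$ remains. For the lower bound let $\mathfrak q=P+(y_1,\dots,y_{e-1})$, a prime of height $c+e-1$ with $t\notin\mathfrak q$. Localizing \eqref{eq:resW} at $\mathfrak q$ keeps the summands for primes contained in $\mathfrak q$, and $\Gamma_{\mathfrak qR_{\mathfrak q}}$ then keeps those for primes containing $\mathfrak q$. Only $E_R(R/\mathfrak q)$ in degree $e-1$ survives, so $\operatorname{H}^{e-1}_{\mathfrak qR_{\mathfrak q}}(W_{\mathfrak q})\neq0$ and $\operatorname{id}_RW\ge e-1$ by (I4). Supports, the resolution \eqref{eq:resW} and local cohomology all pass to direct sums, so the same numbers hold for $W^{(\Lambda)}$.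
\end{proof}

In Example~\ref{ex:small} every generator of $\mathfrak a$ was divisible by $t$. Much less is needed: the ideal must agree with $P$ where $t\ne0$ and have few generators where $t=0$.

\begin{lemma}\label{lem:criterion}
In the setting of Proposition~\ref{prop:W}, let $\mathfrak a$ be an ideal such that $\mathfrak aR_t=PR_t$ and $\mathfrak a+(t)$ is generated by fewer than $c$ elements. Then $\operatorname{H}^c_{\mathfrak a}(R)\cong W$.
\end{lemma}

\begin{proof}
In the sequence (L3) with $j=c$, the outer terms $\operatorname{H}^c_{\mathfrak a+(t)}(R)$ and $\operatorname{H}^{c+1}_{\mathfrak a+(t)}(R)$ vanish by (L1). So $\operatorname{H}^c_{\mathfrak a}(R)\cong\operatorname{H}^c_{\mathfrak a}(R)_t=\operatorname{H}^c_{\mathfrak aR_t}(R_t)=\operatorname{H}^c_{PR_t}(R_t)=W$.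
\end{proof}

An ideal $\mathfrak a$ as in the lemma is never Cohen--Macaulay. It has height less than $c$, since $\mathfrak a+(t)$ does, and $P$ is a minimal prime of $\mathfrak a$ of height $c$, since $\mathfrak aR_P=PR_P$. We therefore need a second ideal $I$, Cohen--Macaulay, whose local cohomology is computed by that of $\mathfrak a$. By Theorem~\ref{thm:B}(2) the cohomological degree must exceed $\operatorname{ht}I$, and by the result of Peskine and Szpiro the argument must use characteristic zero. The ideal of minors of a $2\times3$ matrix has these properties, with the ideal of entries in the role of $\mathfrak a$.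

\section{The generic $2\times3$ matrix}\label{sec:generic}

Let $S=\mathbb Q[u_{ab}:1\le a\le2,\ 1\le b\le3]$, let $\mathfrak n=(u_{ab})$, and let $\delta_{bc}=u_{1b}u_{2c}-u_{1c}u_{2b}$ for $b<c$.

\begin{proposition}\label{prop:generic}
There is a nonempty set $\Lambda$ such that $\operatorname{H}^3_{(\delta_{12},\delta_{13},\delta_{23})}(S)\cong\operatorname{H}^6_{\mathfrak n}(S)^{(\Lambda)}$ as $S$-modules.
\end{proposition}

It is shown in \cite[Theorem~1.2]{LSW} that $|\Lambda|=1$; we do not need this. Both sides of the isomorphism are top \v{C}ech cohomology modules, which is what makes it useful: by (L2) it specializes to every $2\times3$ matrix over every noetherian $\mathbb Q$-algebra.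

The left side turns out to be $\mathfrak n$-torsion, but $\mathfrak n$-torsion modules come in many shapes. What determines the shape here is the action of the partial derivatives. Let $\mathbb Q[u]=\mathbb Q[u_1,\dots,u_m]$, and let $D_m=\mathbb Q[u]\langle\partial_1,\dots,\partial_m\rangle$ be the Weyl algebra, in which $\partial_su_s-u_s\partial_s=1$ and all other pairs of generators commute. The \v{C}ech complex shows that $\operatorname{H}^m_{(u)}(\mathbb Q[u])$ has the $\mathbb Q$-basis $u^{-\beta}$ with all $\beta_s\ge1$, where $u_s\cdot u^{-\beta}=u^{-\beta+\varepsilon_s}$ if $\beta_s\ge2$ and $u_s\cdot u^{-\beta}=0$ if $\beta_s=1$; here $\varepsilon_s$ is the $s$-th unit vector.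

\begin{lemma}[Kashiwara]\label{lem:kashiwara}
Let $V$ be a left $D_m$-module in which every element is killed by a power of each $u_s$. Let $(v_\lambda)_{\lambda\in\Lambda}$ be a $\mathbb Q$-basis of $V_0=\{v\in V:u_1v=\dots=u_mv=0\}$. Then $V\cong\operatorname{H}^m_{(u)}(\mathbb Q[u])^{(\Lambda)}$ as $\mathbb Q[u]$-modules.
\end{lemma}

\begin{proof}
Consider one pair $u=u_1$, $\partial=\partial_1$, and let $V'=\ker u$. We claim that $V=\bigoplus_{j\ge0}\partial^jV'$ and that each $\partial^j$ is injective on $V'$. From $u\partial^j=\partial^ju-j\partial^{j-1}$ we get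
\begin{equation}\label{eq:weyl}
u\partial^jv=-j\partial^{j-1}v\qquad(v\in V').
\end{equation}
Hence $u^j\partial^jv=(-1)^jj!\,v$, which gives injectivity. Also $\partial u$ acts on $\partial^jV'$ as the scalar $-j$; these scalars are distinct, so the sum is direct. We show by induction on $r$ that $u^rv=0$ implies $v\in\sum_{j<r}\partial^jV'$. For $r=1$ this is the definition of $V'$. For $r>1$ the induction hypothesis gives $uv=\sum_{j<r-1}\partial^jw_j$ with $w_j\in V'$, and \eqref{eq:weyl} shows that $u$ kills $v+\sum_j\frac1{j+1}\partial^{j+1}w_j$. This proves the claim.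

The subspace $V'$ is stable under $u_s$ and $\partial_s$ for $s\ge2$, since these commute with $u_1$, and the elements of $V'$ killed by $u_2,\dots,u_m$ form $V_0$. By induction on $m$, the elements $\partial^\alpha v_\lambda$ with $\alpha\in\mathbb N^m$, $\lambda\in\Lambda$ form a $\mathbb Q$-basis of $V$, and $u_s\partial^\alpha v_\lambda=-\alpha_s\partial^{\alpha-\varepsilon_s}v_\lambda$ by \eqref{eq:weyl}. Send $\partial^\alpha v_\lambda$ to $(-1)^{|\alpha|}\alpha!\,u^{-\alpha-(1,\dots,1)}$ in the $\lambda$-th summand. This is a $\mathbb Q$-linear bijection, and it commutes with $u_s$ because $(-1)^{|\alpha|}\alpha!=-\alpha_s\cdot(-1)^{|\alpha|-1}(\alpha-\varepsilon_s)!$ when $\alpha_s\ge1$, while both sides are killed by $u_s$ when $\alpha_s=0$.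
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:generic}]
Let $N=\operatorname{H}^3_{(\delta_{12},\delta_{13},\delta_{23})}(S)$.

\emph{$N$ is $\mathfrak n$-torsion.} Put a second copy of row $a$ on top of the matrix $(u_{ab})$ and expand the vanishing $3\times3$ determinant along it:
\[
u_{a1}\delta_{23}-u_{a2}\delta_{13}+u_{a3}\delta_{12}=0\qquad(a=1,2).
\]
After inverting any one entry $u_{ab}$, one minor is a combination of the other two. So $N_{u_{ab}}=0$ by (L1), which means that every element of $N$ is killed by a power of $u_{ab}$.

\emph{$N$ is a $D_6$-module.} The quotient rule makes each localization $S_f$ a left $D_6$-module, and the \v{C}ech maps are $D_6$-linear. So the cokernel $N$ is a left $D_6$-module, and Lemma~\ref{lem:kashiwara} gives $N\cong\operatorname{H}^6_{\mathfrak n}(S)^{(\Lambda)}$ for some set $\Lambda$.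

\emph{$N\neq0$.} This argument is due to Hochster. By (L1) it suffices to show $\operatorname{H}^3_{(\delta)}(S_{\mathbb C})\neq0$ for $S_{\mathbb C}=S\otimes_{\mathbb Q}\mathbb C$. Let $SL_2(\mathbb C)$ act on $S_{\mathbb C}$ through left multiplication on $2\times3$ matrices. By the first fundamental theorem for $SL_2$, the ring of invariants is $A=\mathbb C[\delta_{12},\delta_{13},\delta_{23}]$. The group is linearly reductive, so $S_{\mathbb C}$ is a direct sum of irreducible representations. Let $\rho:S_{\mathbb C}\to A$ be the Reynolds operator, the projection onto the invariants along the sum of the nontrivial irreducible subrepresentations. Multiplication by an invariant is equivariant, so it preserves both pieces, and $\rho$ is $A$-linear. Thus $S_{\mathbb C}=A\oplus\ker\rho$ as $A$-modules. The \v{C}ech complex on the $\delta$'s splits accordingly, and $\operatorname{H}^3_{(\delta)}(A)$ is a direct summand of $\operatorname{H}^3_{(\delta)}(S_{\mathbb C})$. Substituting the matrix $\left(\begin{smallmatrix}1&0&\alpha\\0&\beta&\gamma\end{smallmatrix}\right)$ with indeterminates $\alpha,\beta,\gamma$ sends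 $\delta_{12},\delta_{13},\delta_{23}$ to $\beta,\gamma,-\alpha\beta$, and distinct monomials in these three elements are, up to sign, distinct monomials in $\alpha,\beta,\gamma$. So $A$ is a polynomial ring in the three $\delta$'s, and the class of $(\delta_{12}\delta_{13}\delta_{23})^{-1}$ is a nonzero element of $\operatorname{H}^3_{(\delta)}(A)$.
\end{proof}

\section{The counterexamples}\label{sec:A}

By Proposition~\ref{prop:generic}, the third local cohomology of the ideal of minors of a $2\times3$ matrix $\varphi$ depends only on the ideal $J$ of entries. We want $J$ to satisfy Lemma~\ref{lem:criterion} with $c=6$ and the ideal of minors to be Cohen--Macaulay. Copying Example~\ref{ex:small}, one could take the entries $tx_1,\dots,tx_6$. Then all minors are divisible by $t^2$, and the ideal of minors has height $1$ and is not principal up to radical, so it is not Cohen--Macaulay. The minors of a $2\times 3$ matrix do generate a Cohen--Macaulay ideal as soon as that ideal has height $2$. So we ask that $\varphi$ be generic where $t\neq0$ and that modulo $t$ it become a matrix with few distinct entries whose minors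 still have height $2$. The matrix $\left(\begin{smallmatrix}x_1&x_2&0\\0&x_1&x_2\end{smallmatrix}\right)$, with minors $x_1^2,x_1x_2,x_2^2$, has this property, and \eqref{eq:phi} is obtained from it by adding $tx_3,\dots,tx_6$ in four positions. To reach all pairs $(i,e)$ we add $i-3$ parameters $z$ to the ideal, each of which raises the height and the cohomological degree by one, and leave $e-1$ parameters $y$ unused, each of which enlarges the support.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $s=i-3\ge0$, so that $n=e+6+s$. Choose a regular system of parameters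
\[
t,\quad y_1,\dots,y_{e-1},\quad x_1,\dots,x_6,\quad z_1,\dots,z_s
\]
of $R$. Let $\varphi$ be the matrix \eqref{eq:phi}, with minors
\begin{align*}
\Delta_{12}&=x_1(x_1+tx_5)-tx_2x_4,\\
\Delta_{13}&=x_1(x_2+tx_6)-t^2x_3x_4,\\
\Delta_{23}&=x_2(x_2+tx_6)-tx_3(x_1+tx_5),
\end{align*}
and put $I_2=(\Delta_{12},\Delta_{13},\Delta_{23})$, $I=I_2+(z_1,\dots,z_s)$, $P=(x_1,\dots,x_6,z_1,\dots,z_s)$ and $c=6+s$. Then $n=c+e$.

\emph{$I$ is Cohen--Macaulay of height $i-1$.} We have $I+(t)=(t,z_1,\dots,z_s,x_1^2,x_1x_2,x_2^2)$, whose radical is a prime of height $s+3$. Dividing a local ring by one element of the maximal ideal lowers the dimension by at most one. Hence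
\[
\dim R/I\le(n-s-3)+1=n-s-2,\qquad\dim R/I_2\le\dim R/I+s\le n-2,
\]
and $\operatorname{grade}I_2=\operatorname{ht}I_2\ge2$. The Hilbert--Burch theorem states that, when the ideal of $2\times2$ minors of a $2\times3$ matrix $\varphi$ is proper and has grade at least $2$, the complex
\[
0\to R^2\xrightarrow{\ \varphi^{T}\ }R^3\xrightarrow{\ (\Delta_{23},\,-\Delta_{13},\,\Delta_{12})\ }R\to R/I_2\to0
\]
is exact. By the Auslander--Buchsbaum formula $\operatorname{depth}R/I_2\ge n-2$, so $R/I_2$ is Cohen--Macaulay of dimension $n-2$. Since $\dim R/I\le n-2-s$, the elements $z_1,\dots,z_s$ are part of a system of parameters of $R/I_2$, hence a regular sequence on it. So $R/I$ is Cohen--Macaulay of dimension $n-s-2$, and $\operatorname{ht}I=s+2=i-1$.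

\emph{Computation of $\operatorname{H}^i_I(R)$.} Since $\mathbb Q\subseteq R$, there is a ring homomorphism $S\to R$ with $u_{ab}\mapsto\varphi_{ab}$. It sends $\delta_{bc}$ to $\Delta_{bc}$, and $\mathfrak nR$ is the ideal of entries
\[
J=(x_1,x_2,tx_3,tx_4,tx_5,tx_6).
\]
The map $S\to R$ is not flat (the height of $\mathfrak n$ is $6$, and $J\subseteq(t,x_1,x_2)$), but (L2) does not require flatness. With Proposition~\ref{prop:generic} it gives
\[
\operatorname{H}^3_{I_2}(R)\cong\operatorname{H}^3_{(\delta)}(S)\otimes_SR\cong\bigl(\operatorname{H}^6_{\mathfrak n}(S)\otimes_SR\bigr)^{(\Lambda)}\cong\operatorname{H}^6_J(R)^{(\Lambda)} .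
\]
Put $\mathfrak a=J+(z_1,\dots,z_s)$. Tensoring with $\operatorname{H}^s_{(z)}(R)$, which is $R$ if $s=0$, and using (L2) on both sides, we get
\[
\operatorname{H}^i_I(R)=\operatorname{H}^{3+s}_{I_2+(z)}(R)\cong\operatorname{H}^3_{I_2}(R)\otimes_R\operatorname{H}^s_{(z)}(R)\cong\operatorname{H}^c_{\mathfrak a}(R)^{(\Lambda)} .
\]
Now $\mathfrak aR_t=PR_t$, and $\mathfrak a+(t)=(t,x_1,x_2,z_1,\dots,z_s)$ is generated by $3+s<c$ elements. By Lemma~\ref{lem:criterion},
\[
\operatorname{H}^i_I(R)\cong W^{(\Lambda)},\qquad W=\operatorname{H}^c_P(R)_t,\qquad\Lambda\neq\emptyset .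
\]
Proposition~\ref{prop:W} shows that this module is nonzero, of dimension $e$ and injective dimension $e-1$. For $i=3$, $e=1$ it also gives $W\cong E_R(R/P)$, as stated after \eqref{eq:phi}.
\end{proof}

\begin{remark}
Characteristic zero enters only through Proposition~\ref{prop:generic}: Lemma~\ref{lem:kashiwara} divides by integers, and the nonvanishing uses linear reductivity. The proof that $I$ is Cohen--Macaulay of height $i-1$ works in every characteristic, so in characteristic $p>0$ the same ideal has $\operatorname{H}^i_I(R)=0$ by the result of Peskine and Szpiro.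
\end{remark}

\section{The gap is at most one}\label{sec:B}

In this section $R$, $I$, $M=\operatorname{H}^i_I(R)\neq0$ and $e=\dim_RM$ are as in Theorem~\ref{thm:B}, and $n=\dim R$. We use two results of Lyubeznik \cite{Lyu}.
\begin{enumerate}
\item[(F1)] If $A$ is a regular ring containing a field of characteristic $0$, then $\operatorname{H}^j_{\mathfrak m'}(\operatorname{H}^i_{\mathfrak a}(A))$ is injective for every ideal $\mathfrak a$ and every maximal ideal $\mathfrak m'$.
\item[(F2)] Let $K$ be a field of characteristic $0$ and $D=K[[w_1,\dots,w_n]]\langle\partial_1,\dots,\partial_n\rangle$ the ring of operators generated by $K[[w]]$ and the partial derivatives. Iterated local cohomology modules of the ring $K[[w]]$ are holonomic, in particular finitely generated, left $D$-modules.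
\end{enumerate}

\subsection*{Injective dimension through local cohomology}
The first step turns (I4) into an equality. The argument is that of the formula $\mu^j(\mathfrak q,M)=\mu^0(\mathfrak q,\operatorname{H}^j_{\mathfrak q}(M))$ of \cite[Lemma~1.4]{Lyu}, which holds when all $\operatorname{H}^j_{\mathfrak qR_{\mathfrak q}}(M_{\mathfrak q})$ are injective; we include a proof of what we need.

\begin{lemma}\label{lem:id}
$\operatorname{id}_RM=\sup\{j:\operatorname{H}^j_{\mathfrak qR_{\mathfrak q}}(M_{\mathfrak q})\neq0\text{ for some prime }\mathfrak q\}$.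
\end{lemma}

\begin{proof}
Fix $\mathfrak q$, and let $X^\bullet$ be the result of applying $\Gamma_{\mathfrak qR_{\mathfrak q}}$ to a minimal injective resolution of $M_{\mathfrak q}=\operatorname{H}^i_{IR_{\mathfrak q}}(R_{\mathfrak q})$. Then $X^j$ is a direct sum of $\mu^j(\mathfrak q,M)$ copies of $E_R(R/\mathfrak q)$, and by minimality each differential $d^j$ kills the socle of $X^j$. The cohomology modules $\operatorname{H}^j_{\mathfrak qR_{\mathfrak q}}(M_{\mathfrak q})$ are injective by (F1) for the ring $R_{\mathfrak q}$. We show $d^j=0$ by induction. If $d^{j-1}=0$, then $\ker d^j$ is the $j$-th cohomology, hence injective, and $X^j=\ker d^j\oplus Y$. The map $d^j$ is injective on $Y$ and kills the socle of $Y$, so this socle is zero. A nonzero $\mathfrak qR_{\mathfrak q}$-torsion module has nonzero socle, so $Y=0$. Thus $\operatorname{H}^j_{\mathfrak qR_{\mathfrak q}}(M_{\mathfrak q})=X^j$, which is nonzero exactly when $\mu^j(\mathfrak q,M)\neq0$. Now apply (I2).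
\end{proof}

\subsection*{Climbing a chain of primes}
By Lemma~\ref{lem:id}, a lower bound for $\operatorname{id}_RM$ needs a prime with nonzero cohomology in high degree. We start at a generic point of the support in degree $0$ and raise the prime and the degree together. Note that $\operatorname{H}^j_{\mathfrak p}(M)_{\mathfrak p}=\operatorname{H}^j_{\mathfrak pR_{\mathfrak p}}(M_{\mathfrak p})$.

\begin{lemma}\label{lem:climb}
Let $\mathfrak p$ be a prime with $\dim R/\mathfrak p\ge2$ and $\operatorname{H}^j_{\mathfrak p}(M)_{\mathfrak p}\neq0$. Then there is a prime $\mathfrak q\supset\mathfrak p$ with $\operatorname{ht}\mathfrak q=\operatorname{ht}\mathfrak p+1$ and $\operatorname{H}^{j+1}_{\mathfrak q}(M)_{\mathfrak q}\ne0$.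
\end{lemma}

Put $L=\operatorname{H}^j_{\mathfrak p}(M)$. A spectral sequence reduces the lemma to finding $\mathfrak q$ with $\operatorname{H}^1_{\mathfrak qR_{\mathfrak q}}(L_{\mathfrak q})\neq0$. If $L_{\mathfrak q}$ were built from copies of the one-dimensional domain $R_{\mathfrak q}/\mathfrak pR_{\mathfrak q}$, this would follow from (L4). For a finitely generated module, generic freeness gives this structure away from the zero set of one element $f$. The module $L$ is not finitely generated over $R$, and one finiteness statement is needed so that a single $f$ works for all of $L$. Fact (F2) provides it, but only over the completion. So $f$ lives in $\widehat R$, and $\mathfrak q$ has to be chosen as the contraction of a prime of $\widehat R$ that avoids $f$.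

\begin{proof}[Proof of Lemma~\ref{lem:climb}]
By the Cohen structure theorem, $\widehat R\cong K[[w_1,\dots,w_n]]$ with $\operatorname{char}K=0$. Let $\widehat L=L\otimes_R\widehat R\cong\operatorname{H}^j_{\mathfrak p\widehat R}(\operatorname{H}^i_{I\widehat R}(\widehat R))$, a finitely generated $D$-module by (F2). Let $\mathcal P$ be a minimal prime of $\mathfrak p\widehat R$. Going-down gives a prime inside $\mathcal P$ lying over $\mathfrak p$; it contains $\mathfrak p\widehat R$, so it equals $\mathcal P$. Thus $\mathcal P\cap R=\mathfrak p$. By (D3), $\operatorname{ht}\mathcal P=\operatorname{ht}\mathfrak p$ and $\widehat L_{\mathcal P}=L_{\mathfrak p}\otimes_{R_{\mathfrak p}}\widehat R_{\mathcal P}\neq0$.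

\emph{Step 1: there is $f\in\widehat R\setminus\mathcal P$ such that $\operatorname{H}^1_{\mathcal Q\widehat R_{\mathcal Q}}(\widehat L_{\mathcal Q})\neq0$ for every prime $\mathcal Q\supset\mathcal P$ with $f\notin\mathcal Q$ and $\operatorname{ht}\mathcal Q=\operatorname{ht}\mathcal P+1$.}
Let $D_{\le l}=\bigoplus_{|\alpha|\le l}\widehat R\,\partial^\alpha$ be the operators of order at most $l$. The commutator $[\partial_s,r]=\partial r/\partial w_s$ has order $0$, so the associated graded ring is the commutative polynomial ring $\widehat R[\xi]=\widehat R[\xi_1,\dots,\xi_n]$. Let $v_1,\dots,v_\nu$ generate $\widehat L$ over $D$ and put $F_l=\sum_\mu D_{\le l}v_\mu$, $F_{-1}=0$. The $F_l$ are finitely generated $\widehat R$-modules with union $\widehat L$, and $G=\bigoplus_lG_l$ with $G_l=F_l/F_{l-1}$ is a graded $\widehat R[\xi]$-module generated by $v_1,\dots,v_\nu\in G_0$.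

The $v_\mu$ are $\mathfrak p$-torsion and $\widehat R[\xi]$ is commutative, so a power of $\mathfrak p$ kills $G$. Choose $a\notin\mathcal P$ in all the other minimal primes of $\mathfrak p\widehat R$. Then $\mathfrak p\widehat R_a$ has radical $\mathcal P\widehat R_a$, and $\mathcal P^rG_a=0$ for some $r$. Recall generic freeness: if $C_0$ is a noetherian domain and $Z$ is a finitely generated module over a finitely generated $C_0$-algebra, then $Z_{f_0}$ is free over $(C_0)_{f_0}$ for some $f_0\neq0$. Apply this to $C_0=(\widehat R/\mathcal P)_a$ and the $r$ modules $\mathcal P^bG_a/\mathcal P^{b+1}G_a$, $0\le b<r$, over $C_0[\xi]$. We obtain $f\in\widehat R\setminus\mathcal P$, a multiple of $a$, such that all $\mathcal P^bG_f/\mathcal P^{b+1}G_f$ are free over $(\widehat R/\mathcal P)_f$. Their homogeneous components $(\mathcal P^bG_l/\mathcal P^{b+1}G_l)_f$ are direct summands, hence finitely generated projective modules.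

Let $\mathcal Q$ be as in the claim and $C=\widehat R_{\mathcal Q}/\mathcal P\widehat R_{\mathcal Q}$, a one-dimensional local domain. Write $\operatorname{H}^\bullet$ for local cohomology at $\mathcal Q\widehat R_{\mathcal Q}$. Refine the filtration $(F_l)_{\mathcal Q}$ by the preimages of the submodules $(\mathcal P^bG_l)_{\mathcal Q}$. This gives an exhaustive filtration $0=L_0\subseteq L_1\subseteq\cdots$ of $\widehat L_{\mathcal Q}$ whose quotients are finitely generated projective, hence free, $C$-modules. They are not all zero, because $\widehat L_{\mathcal P}\neq0$. We have $\operatorname{H}^0(C)=0$ since $C$ is a domain of positive dimension, $\operatorname{H}^1(C)\neq0$ by (L4), and $\operatorname{H}^2(L_{l-1})=0$ by (L4) since $\dim L_{l-1}\le1$. Hence the sequences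
\[
0\to\operatorname{H}^1(L_{l-1})\to\operatorname{H}^1(L_l)\to\operatorname{H}^1(L_l/L_{l-1})\to0
\]
are exact. So $\operatorname{H}^1(\widehat L_{\mathcal Q})=\varinjlim\operatorname{H}^1(L_l)$ is a limit along injective maps of modules that are not all zero, and it is nonzero.

\emph{Step 2: choice of $\mathfrak q$.} Let $\mathcal Q_1,\dots,\mathcal Q_m$ be the minimal primes of $\mathcal P+f\widehat R$; there are none if $f$ is a unit. By the principal ideal theorem in the domain $\widehat R/\mathcal P$ and (D1), each has height $\operatorname{ht}\mathfrak p+1=n-\dim R/\mathfrak p+1<n$. This is where $\dim R/\mathfrak p\ge2$ is used. By (D3), $\operatorname{ht}(\mathcal Q_l\cap R)\le\operatorname{ht}\mathcal Q_l<n$, so $\mathcal Q_l\cap R\ne\mathfrak m$. By prime avoidance there is $g\in\mathfrak m$ outside $\mathfrak p$ and outside all $\mathcal Q_l\cap R$. Then $g\notin\mathcal P$. Let $\mathcal Q$ be a minimal prime of $\mathcal P+g\widehat R$; as before, it has height $\operatorname{ht}\mathfrak p+1$. If $f\in\mathcal Q$, then $\mathcal Q$ contains some $\mathcal Q_l$, the heights force $\mathcal Q=\mathcal Q_l$,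 and this contradicts $g\notin\mathcal Q_l$. So Step~1 applies to $\mathcal Q$.

Put $\mathfrak q=\mathcal Q\cap R$. It contains $\mathfrak p$ and $g$, so $\operatorname{ht}\mathfrak p+1\le\operatorname{ht}\mathfrak q\le\operatorname{ht}\mathcal Q=\operatorname{ht}\mathfrak p+1$. By (D3), $\dim\widehat R_{\mathcal Q}/\mathfrak q\widehat R_{\mathcal Q}=0$, so $\mathfrak q\widehat R_{\mathcal Q}$ has radical $\mathcal Q\widehat R_{\mathcal Q}$. By (L1),
\[
\operatorname{H}^1_{\mathfrak qR_{\mathfrak q}}(L_{\mathfrak q})\otimes_{R_{\mathfrak q}}\widehat R_{\mathcal Q}\cong\operatorname{H}^1_{\mathcal Q\widehat R_{\mathcal Q}}(\widehat L_{\mathcal Q})\neq0,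
\]
and therefore $\operatorname{H}^1_{\mathfrak qR_{\mathfrak q}}(L_{\mathfrak q})\neq0$.

\emph{Step 3: the spectral sequence.} In $E_2^{a,b}=\operatorname{H}^a_{\mathfrak qR_{\mathfrak q}}(\operatorname{H}^b_{\mathfrak pR_{\mathfrak q}}(M_{\mathfrak q}))\Rightarrow\operatorname{H}^{a+b}_{\mathfrak qR_{\mathfrak q}}(M_{\mathfrak q})$ the inner modules are supported in $V(\mathfrak pR_{\mathfrak q})$, of dimension $1$. By (L4) only the columns $a=0,1$ are nonzero. The differentials on the pages $E_r$, $r\ge2$, raise $a$ by at least $2$, so they vanish, and there is an exact sequence $0\to E_2^{1,j}\to\operatorname{H}^{j+1}_{\mathfrak qR_{\mathfrak q}}(M_{\mathfrak q})\to E_2^{0,j+1}\to0$. Since $E_2^{1,j}=\operatorname{H}^1_{\mathfrak qR_{\mathfrak q}}(L_{\mathfrak q})\neq0$, the middle term is nonzero.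
\end{proof}

\begin{remark}
Let $W$ be as in Proposition~\ref{prop:W} and $\mathfrak q_j=P+(y_1,\dots,y_j)$. The resolution \eqref{eq:resW} gives $\operatorname{H}^j_{\mathfrak q_j}(W)_{\mathfrak q_j}=E_R(R/\mathfrak q_j)$ for $0\le j\le e-1$, which is the chain that the lemma predicts. The last step, from $\mathfrak q_{e-1}$ to $\mathfrak m$, fails: $t$ acts both bijectively and locally nilpotently on $\operatorname{H}^j_{\mathfrak m}(W)$, so these modules vanish for all $j$. By the proof of Theorem~\ref{thm:A}, the hypothesis $\dim R/\mathfrak p\ge2$ cannot be weakened. Finite generation over $D$ is also essential to the argument: the fraction field of $K[[w_1,\dots,w_n]]$ is a $D$-module of dimension $n$ and injective dimension $0$.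
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
(1) Let $\mathfrak q\in\operatorname{Supp}M$. A chain of primes in $\operatorname{Supp}M$ ending at $\mathfrak q$ can be continued by a chain of length $\dim R/\mathfrak q$ from $\mathfrak q$ to $\mathfrak m$, which stays in the support. So $\dim M_{\mathfrak q}\le e-\dim R/\mathfrak q$, and $\operatorname{H}^j_{\mathfrak qR_{\mathfrak q}}(M_{\mathfrak q})=0$ for $j>e-\dim R/\mathfrak q$ by (L4). Lemma~\ref{lem:id} gives $\operatorname{id}_RM\le e$. In degree $j=e$ only $\mathfrak q=\mathfrak m$ can contribute, so equality holds if and only if $\operatorname{H}^e_{\mathfrak m}(M)\neq0$.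

For the lower bound we may assume $e\ge1$. Choose $\mathfrak p_0\in\operatorname{Supp}M$ with $\dim R/\mathfrak p_0=e$. It is minimal in the support, so every element of $M_{\mathfrak p_0}$ generates a submodule supported only at the maximal ideal, and $\operatorname{H}^0_{\mathfrak p_0}(M)_{\mathfrak p_0}=M_{\mathfrak p_0}\neq0$. Lemma~\ref{lem:climb} and (D1) give primes $\mathfrak p_0\subset\mathfrak p_1\subset\dots\subset\mathfrak p_{e-1}$ with $\dim R/\mathfrak p_j=e-j$ and $\operatorname{H}^j_{\mathfrak p_j}(M)_{\mathfrak p_j}\neq0$; the lemma applies to $\mathfrak p_j$ as long as $e-j\ge2$. By (I4), $\operatorname{id}_RM\ge e-1$.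

(2) Let $h=\operatorname{ht}I$. By the criterion in (1) we want $\operatorname{H}^{n-h}_{\mathfrak m}(\operatorname{H}^h_I(R))\neq0$. This is one of the terms of total degree $n$ in the spectral sequence $E_2^{a,b}=\operatorname{H}^a_{\mathfrak m}(\operatorname{H}^b_I(R))\Rightarrow\operatorname{H}^{a+b}_{\mathfrak m}(R)$, and $\operatorname{H}^n_{\mathfrak m}(R)\neq0$. It suffices to show that the other terms with $a+b=n$ vanish. For $b<h$ this is (L5). Let $b>h$ and $\mathfrak q\in\operatorname{Supp}\operatorname{H}^b_I(R)$, so that $\mathfrak q\supseteq I$ and $\operatorname{H}^b_{IR_{\mathfrak q}}(R_{\mathfrak q})\neq0$. By (L4), $b\le\operatorname{ht}\mathfrak q$. If $b=\operatorname{ht}\mathfrak q$, then $\dim R_{\mathfrak q}/IR_{\mathfrak q}=b-h>0$ by (D2), and (L6) gives $\operatorname{H}^b_{IR_{\mathfrak q}}(R_{\mathfrak q})=0$, a contradiction. This is the only use of the Cohen--Macaulay hypothesis: it excludes minimal primes of $I$ of height $b>h$. So $\operatorname{ht}\mathfrak q\ge b+1$, hence $\dim\operatorname{H}^b_I(R)\le n-b-1$, and $E_2^{n-b,b}=0$ by (L4).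

Thus $\operatorname{H}^{n-h}_{\mathfrak m}(M)\neq0$ for $M=\operatorname{H}^h_I(R)$. By (L4), $\dim M\ge n-h$, and $\dim M\le\dim R/I=n-h$ because $\operatorname{Supp}M\subseteq V(I)$. The criterion in (1) gives $\operatorname{id}_RM=n-h$.
\end{proof}

\section{The range of the counterexamples}\label{sec:C}

A counterexample has $i>\operatorname{ht}I$, and this property survives localization at a generic point of the support. The bound in Theorem~\ref{thm:C} comes from the smallest dimension in which a Cohen--Macaulay ideal can have cohomology above its height. We use three further results on a regular local ring $B$ of dimension $n'$ and a proper ideal $\mathfrak b$. The \emph{punctured spectrum} of a local ring is its spectrum with the maximal ideal removed.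
\begin{enumerate}
\item[(V1)] (Hartshorne) A noetherian local ring of depth at least $2$ has connected punctured spectrum.
\item[(V2)] (Second vanishing theorem, \cite[Theorem~2.9]{HL}) Suppose that $B$ is complete, contains a field and has separably closed residue field. If $\dim B/\mathfrak b\ge2$ and $B/\mathfrak b$ has connected punctured spectrum, then $\operatorname{H}^j_{\mathfrak b}(B)=0$ for $j\ge n'-1$.
\item[(V3)] (Dao--Takagi \cite{DT}) If $B$ is essentially of finite type over a field and $\operatorname{depth}B/\mathfrak b\ge3$, then $\operatorname{H}^j_{\mathfrak b}(B)=0$ for $j>n'-3$.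
\end{enumerate}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Let $h=\operatorname{ht}I$. By (L5), $i\ge h$, and $i\neq h$ by Theorem~\ref{thm:B}(2). So $i>h$. By Theorem~\ref{thm:B}(1), $0\le\operatorname{id}_RM<e$, so $e\ge1$.

If $h=0$, then $I=0$ because $R$ is a domain. If $h=1$, then all minimal primes of $I$ have height $1$ by (D2); they are principal because $R$ is a unique factorization domain, and $\sqrt I$ is generated by the product of their generators. In both cases $\operatorname{H}^i_I(R)=0$ for $i>h$ by (L1). So $h\ge2$ and $i\ge3$.

Choose $P\in\operatorname{Supp}M$ with $\dim R/P=e$, and put $B=R_P$, $\mathfrak b=IR_P$, $n'=\dim B=n-e$. By (D2), $B/\mathfrak b$ is Cohen--Macaulay of dimension $d'=n'-h$. We have $\operatorname{H}^i_{\mathfrak b}(B)=M_P\neq0$ with $i\ge h+1=n'-d'+1$. To apply (V3) we need $d'\ge3$, so we exclude the smaller values.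

If $d'=0$, then $i>n'$, contradicting (L4). If $d'=1$, then $i\ge n'$; here $i>n'$ contradicts (L4) and $i=n'$ contradicts (L6).

Let $d'=2$, so $i\ge n'-1$. To use (V2) we enlarge the residue field. Write $\widehat B\cong K[[w_1,\dots,w_{n'}]]$ and put $B'=\overline K[[w_1,\dots,w_{n'}]]$ with $\overline K$ an algebraic closure of $K$. The $w$'s form a regular sequence in $B'$, so the Koszul complex gives $\operatorname{Tor}_1^{\widehat B}(K,B')=0$, and $B'$ is flat over $\widehat B$ by the local criterion for flatness. Hence $B\to B'$ is a faithfully flat local map, and the maximal ideal of $B$ generates that of $B'$. A system of parameters of $B/\mathfrak b$ is a regular sequence of length $2$. By flatness it remains regular on $B'/\mathfrak bB'$, and it generates there an ideal primary to the maximal ideal. So $B'/\mathfrak bB'$ is Cohen--Macaulay of dimension $2$. By (V1) and (V2), $\operatorname{H}^i_{\mathfrak bB'}(B')=0$. This module is $\operatorname{H}^i_{\mathfrak b}(B)\otimes_BB'$, which is nonzero by faithful flatness, a contradiction.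

So $\operatorname{depth}B/\mathfrak b=d'\ge3$. The ring $B$ is a localization of $R$, hence essentially of finite type over a field; this is the only use of that hypothesis. By (V3), $i\le n'-3=n-e-3$. Thus $n\ge e+i+3\ge7$.

Conversely, let $i\ge3$, $e\ge1$ and $n=e+i+3$. Theorem~\ref{thm:A} applies to the localization at the origin of a polynomial ring in $n$ variables over a field $k$ of characteristic $0$, so every case of equality occurs. For $i=3$, $e=1$ this is $R=k[t,x_1,\dots,x_6]_{(t,x_1,\dots,x_6)}$, of dimension $7$.
\end{proof}

\begin{thebibliography}{9}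

\bibitem{Asg}
Mohsen Asgharzadeh, \emph{On the support of local and formal cohomology}, arXiv:1808.04652 (2018).

\bibitem{DT}
Dao and Takagi, \emph{On the relationship between depth and cohomological dimension}, Compositio Math. 152 (2016).

\bibitem{HL}
Huneke and Lyubeznik, Invent. Math. 102 (1990).

\bibitem{Lyu}
Lyubeznik, \emph{Finiteness properties of local cohomology modules}, Invent. Math. 113 (1993).

\bibitem{LSW}
Lyubeznik, Singh and Walther, \emph{Local cohomology modules supported at determinantal ideals}, JEMS (2016).

\end{thebibliography}
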